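# Bismut Ricci traces that vanish on a curved metric: Ambrose–Singer geometry on $S^{2n_1+1}\times S^{2n_2+1}$

## 1. A squashed three-sphere times a circle

Fix $k>0$ and $v>0$. On $S^3=SU(2)$ take left-invariant vector fields $x_1,x_2,\zeta$ with
$$[x_1,x_2]=-\zeta,\qquad [x_2,\zeta]=-k\,x_1,\qquad [\zeta,x_1]=-k\,x_2. \tag{1}$$
Such fields exist: $y_1=-x_1/\sqrt k$, $y_2=-x_2/\sqrt k$, $y_3=-\zeta/k$ turn (1) into $[y_1,y_2]=y_3$ and its cyclic permutations, which are the brackets of $\mathfrak{su}(2)$. On $M=S^3\times S^1$, with $\partial_t$ the coordinate field of the circle, put $\xi=\zeta/v$ and declare $x_1,x_2,\xi,\partial_t$ to be orthonormal. Let $Jx_1=x_2$ and $J\xi=\partial_t$. The parameter $v$ stretches the $\xi$-circles. In terms of $\xi$,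
$$[x_1,x_2]=-v\,\xi,\qquad [x_2,\xi]=-\tfrac kv\,x_1,\qquad [\xi,x_1]=-\tfrac kv\,x_2 .$$

The structure $J$ is integrable: with $e=(x_1-\sqrt{-1}x_2)/\sqrt2$ and $f=(\xi-\sqrt{-1}\partial_t)/\sqrt2$, which span $T^{1,0}M$,
$$[f,e]=\tfrac12\big([\xi,x_1]-\sqrt{-1}[\xi,x_2]\big)=-\tfrac{k}{2v}\big(x_2+\sqrt{-1}x_1\big)=-\tfrac{\sqrt{-1}k}{\sqrt2\,v}\,e\in T^{1,0}M .$$

We look for a connection $D$ that preserves $g$ and $J$ and whose torsion $T(X,Y)=D_XY-D_YX-[X,Y]$ becomes, after lowering an index with $g$, a $3$-form. Try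
$$D\xi=D\partial_t=0,\qquad D_\xi x_1=c\,x_2,\quad D_\xi x_2=-c\,x_1,$$
with all other derivatives of $x_1,x_2$ along frame vectors equal to zero. This preserves $g$ and $J$ for every constant $c$. Its torsion is
$$T(x_1,x_2)=v\,\xi,\qquad T(\xi,x_1)=\big(c+\tfrac kv\big)x_2,\qquad T(x_2,\xi)=\big(c+\tfrac kv\big)x_1,\qquad T(\partial_t,\cdot)=0 .$$
It is totally skew exactly when $c+\frac kv=v$, that is, $c=v-\frac kv$. For the curvature $R(X,Y)=[D_X,D_Y]-D_{[X,Y]}$ we have $R(x_1,x_2)=vD_\xi$ on the frame, while $R(\xi,x_1)=\frac kvD_{x_2}=0$, $R(\xi,x_2)=-\frac kvD_{x_1}=0$ and $R(\partial_t,\cdot)=0$ on the frame. So the only curvature is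
$$R(x_1,x_2)=(v^2-k)\,J\quad\text{on }\operatorname{span}(x_1,x_2),\qquad R(x_1,x_2)\xi=R(x_1,x_2)\partial_t=0. \tag{2}$$

Two observations. First, $D$ kills $\xi$ and $\partial_t$ and acts on the plane $\operatorname{span}(x_1,x_2)$ by multiples of $J$. Torsion and curvature are built from $\xi$, the area form of that plane and $J$ on that plane, so $DT=0$ and $DR=0$. Second, $R(e,\bar e)=\sqrt{-1}R(x_1,x_2)$ and $Je=\sqrt{-1}e$, so
$$g(R(e,\bar e)e,\bar e)=k-v^2 .$$
Every way of tracing the curvature returns this number, so the curvature vanishes as soon as one trace does, namely when $v^2=k$. (For the unit sphere take orthonormal $x_1,x_2,x_3$ with $[x_1,x_2]=-2x_3$ and cyclic permutations, and $\zeta=2x_3$. Then $k=4$, and $v^2=4$ means $\xi=x_3$: the curvature vanishes for the round sphere.)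

In higher dimension there are several genuinely different traces. If all of them vanish, and torsion and curvature are still parallel, must the curvature vanish?

## 2. Ambrose–Singer connections, three Ricci traces, and the conjecture of Ni and Zheng

Throughout, $(M^n,g)$ is a Hermitian manifold of complex dimension $n$ with almost complex structure $J$, and for a connection $D$
$$T(X,Y)=D_XY-D_YX-[X,Y],\quad R(X,Y)=[D_X,D_Y]-D_{[X,Y]},$$
$$T(X,Y,Z)=g(T(X,Y),Z),\quad R(X,Y,Z,W)=g(R(X,Y)Z,W).$$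
All tensors are extended complex-multilinearly, so $\langle\cdot,\cdot\rangle=g$ is complex bilinear. It vanishes on $T^{1,0}\times T^{1,0}$. A unitary frame $e_1,\dots,e_n$ of $T^{1,0}M$ satisfies $g(e_i,\bar e_j)=\delta_{ij}$, and $|Z|^2=g(Z,\bar Z)$ is the Hermitian norm.

**Definition (Bismut connection).** The Bismut connection $\nabla^b$ is the unique connection with $\nabla^bg=0$, $\nabla^bJ=0$ and totally skew-symmetric torsion. Its curvature is $R^b$.

**Definition (Ambrose–Singer, BAS).** A metric connection $D$ is Ambrose–Singer if $DT^D=0$ and $DR^D=0$. A Hermitian manifold is Bismut Ambrose–Singer (BAS) if $\nabla^b$ is Ambrose–Singer.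

In Section 1, $D=\nabla^b$ by uniqueness, and $S^3\times S^1$ is BAS for all $k,v>0$.

**Definition (Bismut Ricci curvatures).** For $X,Y\in T^{1,0}M$,
$$\mathrm{Ric}^{b(1)}(X,\bar Y)=\sum_iR^b(X,\bar Y,e_i,\bar e_i),\qquad \mathrm{Ric}^{b(2)}(X,\bar Y)=\sum_iR^b(e_i,\bar e_i,X,\bar Y),$$
$$\mathrm{Ric}^{b(3)}(X,\bar Y)=\sum_iR^b(X,\bar e_i,e_i,\bar Y).$$
More generally $\mathrm{Ric}^{b(1)}(X,Y)=\sum_iR^b(X,Y,e_i,\bar e_i)=\mathrm{tr}_{T^{1,0}}R^b(X,Y)$ for all complexified $X,Y$.

In Section 1 all three are $k-v^2$ on $(e,\bar e)$ and zero on the other pairs from the frame $e,f$. For BAS manifolds the first and second always coincide (this will follow from Step 1 of Section 5), but the third may differ (Section 4). So the natural hypothesis is on the first and third. In Lei Ni and Fangyang Zheng, "A classification of locally Chern homogeneous Hermitian manifolds", arXiv:2301.00579 (2023), one finds: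

**Conjecture.** Let $(M^n,g)$ be a compact (or complete) Hermitian manifold such that its Bismut connection $\nabla^b$ is Ambrose–Singer. If the first and third Bismut Ricci both vanish, then the Bismut curvature vanishes.

The conjecture is false, and the exact range of dimensions in which it fails is $n\ge5$.

**Theorem A.** Let $n_1,n_2\ge2$ and $n=n_1+n_2+1$. Then $S^{2n_1+1}\times S^{2n_2+1}$ carries a Hermitian structure of complex dimension $n$ that is BAS and has $\mathrm{Ric}^{b(1)}=\mathrm{Ric}^{b(3)}=0$ but $R^b\ne0$. Taking $n_1=2$, $n_2=n-3$ gives a counterexample for every $n\ge5$.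

**Theorem B.** Let $(M^n,g)$ be BAS with $n\le4$ (no completeness assumed). If $\mathrm{Ric}^{b(1)}=\mathrm{Ric}^{b(3)}=0$, then $R^b=0$.

**Theorem C.** Let $(M^n,g)$ be BAS, with $n$ arbitrary and no completeness assumed, and with $\mathrm{Ric}^{b(3)}=0$. If $g$ is pluriclosed, or if the Bismut curvature operator is semidefinite at each point, then $R^b=0$.

A fourth result, Theorem D, says exactly which members of an explicit family satisfy the two Ricci conditions. It is stated in Section 4, after the family has been built.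

## 3. Products of Hopf bundles with a tunable fiber metric

In Section 1 we stretched one circle over $\mathbb{CP}^1$. We now take two Hopf bundles over projective spaces of any dimension, with an arbitrary constant metric on the two-dimensional fibers.

**Step 1 (the Hermitian data).** This step defines $M$, $g$ and $J$.

On $S^{2m+1}\subset\mathbb C^{m+1}$ let $\eta=\sum_j(x_jdy_j-y_jdx_j)$, that is, $\eta_z(w)=\mathrm{Re}\langle w,\sqrt{-1}z\rangle$. It takes the value $1$ on the Hopf field $\sqrt{-1}z$, its kernel at $z$ is the complex orthogonal complement of $z$, and $d\eta(w,w')=2\,\mathrm{Re}\langle\sqrt{-1}w,w'\rangle$ vanishes when $w=\sqrt{-1}z$ and $w'$ is tangent to the sphere. Let $g_{FS}$ be the metric on $\mathbb{CP}^m$ for which the Hopf map is isometric on $\ker\eta$. With $\omega_{FS}(X,Y)=g_{FS}(JX,Y)$ this reads $d\eta=2\omega_{FS}$ (pull-backs suppressed), and $\mathrm{Ric}(g_{FS})=2(m+1)g_{FS}$.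

For $i=1,2$ let $n_i\ge1$, $k_i>0$, and let $B_i=\mathbb{CP}^{n_i}$ with complex structure $J_i$ and metric $g_i=c_ig_{FS}$, $c_i=2(n_i+1)/k_i$. The Ricci tensor does not change under constant rescaling, so $\mathrm{Ric}(g_i)=k_ig_i$. Put $\omega_i(X,Y)=g_i(J_iX,Y)$. On $P_i=S^{2n_i+1}$ let $\alpha_i=\frac{c_i}2\eta_i$. Then
$$d\alpha_i=\omega_i,$$
$\ker\alpha_i$ is the horizontal distribution, and $\alpha_i$ is $SU(n_i+1)$-invariant.

Let $M=P_1\times P_2$ and $\pi:M\to B=B_1\times B_2$. Choose linearly independent $v_1,v_2\in\mathbb R^2$, $v_i=(v_i^1,v_i^2)$, and set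
$$\theta^a=\sum_iv_i^a\alpha_i,\qquad F^a=d\theta^a=\sum_iv_i^a\omega_i\quad(a=1,2),\qquad g=g_1+g_2+(\theta^1)^2+(\theta^2)^2. \tag{3}$$
The vertical part of $g$ is $\sum_{i,j}\langle v_i,v_j\rangle\alpha_i\alpha_j$; thus $\langle v_1,v_2\rangle$ measures how far the two Hopf circles are from being orthogonal. Let $H=\ker\theta^1\cap\ker\theta^2\cong\pi^*TB$, let $V$ be the vertical bundle, and let $\xi_1,\xi_2$ be the frame of $V$ dual to $\theta^1,\theta^2$. If $\zeta_i$ are the vertical fields dual to $\alpha_i$ (constant multiples of the Hopf fields), then $\zeta_i=\sum_av_i^a\xi_a$, so the $\xi_a$ are constant combinations of the generators of the two circle actions. Define $J=J_1\oplus J_2$ on $H$ and $J\xi_1=\xi_2$. This is a $g$-orthogonal almost complex structure, and $\dim_{\mathbb C}M=n_1+n_2+1$.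

From now on $J_i$ also denotes the endomorphism of $H$ that is $J_i$ on $TB_i$ and zero on the other factor.

**Step 2 (a connection with skew torsion).** This step writes down a connection that will turn out to be $\nabla^b$, and computes its torsion.

Let $A^a=\sum_iv_i^aJ_i\in\mathrm{End}(H)$, so that $g(A^aX,Y)=F^a(X,Y)$. Define $D$ on $TM=H\oplus V$ by
$$D\xi_a=0,\qquad D|_H=\pi^*\nabla^B+\sum_a\theta^a\otimes A^a, \tag{4}$$
where $\nabla^B$ is the Levi-Civita connection of $B$. Each $A^a$ is skew and commutes with $J$, and $B$ is Kähler, so $Dg=0$ and $DJ=0$.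

Let $X,Y$ be horizontal lifts of vector fields on $B$. They are invariant under the circle actions, so $[\xi_a,X]=0$. Also $D_{\xi_a}X=A^aX$, and $D_XY$ is the lift of $\nabla^B_XY$. Hence:

* $T(\xi_a,\xi_b)=0$;
* $T(\xi_a,X)=D_{\xi_a}X-D_X\xi_a-[\xi_a,X]=A^aX$;
* $T(X,Y)$ has no horizontal part because $\nabla^B$ is torsion-free, so $T(X,Y)=-\sum_a\theta^a([X,Y])\xi_a=\sum_aF^a(X,Y)\xi_a$.

Therefore $T(\xi_a,X,Y)=F^a(X,Y)=T(X,Y,\xi_a)$, and $T=\sum_a\theta^a\wedge F^a$ is a $3$-form.

**Step 3 (integrability).** This step shows that $(M,g,J)$ is Hermitian and identifies $D$.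

For $X,Y\in\Gamma(T^{1,0})$ we have $[X,Y]=D_XY-D_YX-T(X,Y)$, and $D_XY,D_YX\in T^{1,0}$ because $DJ=0$. By the Newlander–Nirenberg theorem, $J$ is integrable iff $T(T^{1,0},T^{1,0})\subset T^{1,0}$. Since $T^{1,0}$ is its own annihilator under $g$, this says that $T$ has no $(3,0)$-part. Here each $F^a$ is of type $(1,1)$, so $T=\sum\theta^a\wedge F^a$ has only $(2,1)$- and $(1,2)$-parts. Hence $J$ is integrable, and by uniqueness $D=\nabla^b$.

The equivalence just used holds on every Hermitian manifold: for the Bismut connection, $T(T^{1,0},T^{1,0},T^{1,0})=0$.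

**Step 4 (curvature).** This step finds $R^b$.

On $H$ the connection is $\pi^*\nabla^B+\beta$ with $\beta=\sum_a\theta^a\otimes A^a$. Its curvature is $\pi^*R^B+d^{\nabla}\beta+\beta\wedge\beta$. The $A^a$ are $\nabla^B$-parallel, so $d^\nabla\beta=\sum_ad\theta^a\otimes A^a=\sum_aF^a\otimes A^a$. They commute, so $\beta\wedge\beta=\sum_{a,b}\theta^a\wedge\theta^b\,A^aA^b=0$. Since $\sum_av_i^av_j^a=\langle v_i,v_j\rangle$,
$$R^b=R^{B_1}+R^{B_2}+\sum_{i,j}\langle v_i,v_j\rangle\,\omega_i\otimes J_j\quad\text{on }H, \tag{5}$$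
where $(\omega\otimes J)(X,Y)Z=\omega(X,Y)JZ$. Moreover $R^b\xi_a=0$, and $R^b(X,Y)=0$ if $X$ or $Y$ is vertical.

**Step 5 (the BAS property).** This step shows $DT=0$ and $DR^b=0$.

For the pull-back $S$ to $H$ of a tensor on $B$, (4) gives $DS=\pi^*(\nabla^BS)+\sum_a\theta^a\otimes(A^a\cdot S)$, where $A\,\cdot$ denotes the derivation action. The tensors $\omega_i,J_i,R^{B_i}$ are $\nabla^B$-parallel, the last because $\mathbb{CP}^{n_i}$ with its Fubini–Study metric is a symmetric space. The derivations $J_j\cdot$ annihilate them. For $j\ne i$ this is clear: $J_j$ is zero on $TB_i$ and these tensors involve only $TB_i$. For $j=i$: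
$$(J_i\cdot\omega_i)(X,Y)=-\omega_i(J_iX,Y)-\omega_i(X,J_iY)=g_i(X,Y)-g_i(J_iX,J_iY)=0,\qquad J_i\cdot J_i=[J_i,J_i]=0,$$
$$(J_i\cdot R^{B_i})(X,Y)=[J_i,R^{B_i}(X,Y)]-R^{B_i}(J_iX,Y)-R^{B_i}(X,J_iY)=0$$
by the Kähler identities $[R^{B_i}(X,Y),J_i]=0$ and $R^{B_i}(J_iX,J_iY)=R^{B_i}(X,Y)$. Finally the $\theta^a$ are $D$-parallel, because $D\xi_a=0$ and $D$ preserves $H$. So $T=\sum\theta^a\wedge F^a$ and $R^b$ are parallel, and $(M,g)$ is BAS.

**Step 6 (the two Ricci curvatures).** This step converts (5) into numerical conditions.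

On the Kähler manifold $B_i$ let $e_l$ run over a unitary frame of $T^{1,0}B_i$, and let $X,Y\in T^{1,0}B_i$. The real trace defining Ricci is $\mathrm{Ric}(X,\bar Y)=\sum_l\big(R^{B_i}(X,\bar e_l,e_l,\bar Y)+R^{B_i}(X,e_l,\bar e_l,\bar Y)\big)$, and $R^{B_i}(X,e_l)=0$. So
$$\sum_lR^{B_i}(X,\bar e_l,e_l,\bar Y)=k_i\,g_i(X,\bar Y).$$
By the first Bianchi identity and pair symmetry, $\sum_lR^{B_i}(X,\bar Y,e_l,\bar e_l)=\sum_lR^{B_i}(e_l,\bar Y,X,\bar e_l)=\sum_lR^{B_i}(X,\bar e_l,e_l,\bar Y)=k_ig_i(X,\bar Y)$. Since $\omega_i(X,\bar Y)=\sqrt{-1}g_i(X,\bar Y)$ and both sides below are of type $(1,1)$,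
$$\mathrm{tr}_{T^{1,0}}R^{B_i}=-\sqrt{-1}\,k_i\,\omega_i .$$
With $\mathrm{tr}_{T^{1,0}}J_j=\sqrt{-1}\,n_j$, (5) gives
$$\mathrm{Ric}^{b(1)}=\sqrt{-1}\sum_i\Big(-k_i+\sum_jn_j\langle v_i,v_j\rangle\Big)\omega_i. \tag{6}$$
For the third Ricci, in a unitary frame adapted to $B_1$, $B_2$ and $V$,
$$\sum_l\omega_i(X,\bar e_l)\,g(J_je_l,\bar Y)=(\sqrt{-1})^2\sum_lg_i(X,\bar e_l)g_j(e_l,\bar Y)=-\delta_{ij}\,g_i(X,\bar Y),$$
so
$$\mathrm{Ric}^{b(3)}(X,\bar Y)=\sum_i(k_i-|v_i|^2)\,g_i(X,\bar Y). \tag{7}$$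

## 4. One sphere never works; two spheres with oblique fibers do

**The one-sphere attempt.** The shortest generalization of Section 1 is $S^{2m+1}\times S^1$: let $B_2$ be a point, $P_2=S^1$, $\alpha_2=dt$, $\omega_2=0$, $J_2=0$, $n_2=0$. Nothing in Section 3 changes, and with $k=k_1$, $v=|v_1|$, $\omega=\omega_1$,
$$R^b=R^{B_1}+v^2\,\omega\otimes J_1,\qquad \mathrm{Ric}^{b(1)}=\sqrt{-1}\,(mv^2-k)\,\omega,\qquad \mathrm{Ric}^{b(3)}=(k-v^2)\,g_1 .$$
For $m\ge2$ each condition alone can be met by a non-flat metric. If $v^2=k$, then $\mathrm{Ric}^{b(3)}=0$ but $\mathrm{Ric}^{b(1)}=\sqrt{-1}(m-1)k\,\omega\ne0$. If $v^2=k/m$, then $\mathrm{Ric}^{b(1)}=0$ but $\mathrm{Ric}^{b(3)}=(1-\frac1m)k\,g_1\neq0$. In particular the first and third Ricci really differ. But the two conditions together ask for $v^2=k$ and $mv^2=k$, which is impossible for $m\ge2$. The obstruction is exactly the surplus $(m-1)k$ left in the first Ricci after the third has been killed. Two spheres with orthogonal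 fibers, $\langle v_1,v_2\rangle=0$, have the same obstruction in each block.

What removes it is visible in (6) and (7): the mixed terms $\langle v_1,v_2\rangle(\omega_1\otimes J_2+\omega_2\otimes J_1)$ of (5) enter the first Ricci, where $J_2$ is traced over its own factor, but do not enter the third, where the contraction ties the form slot to the endomorphism slot and gives $\delta_{ij}$. So a negative $\langle v_1,v_2\rangle$ can absorb both surpluses $(n_i-1)k_i$ without disturbing the third Ricci. And a nonzero mixed term is itself curvature.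

On $S^5\times S^5$, with $k_1=k_2=6$: (7) requires $|v_1|^2=|v_2|^2=6$, and (6) requires $-6+2\cdot6+2\langle v_1,v_2\rangle=0$, so $\langle v_1,v_2\rangle=-3$. The Gram matrix with entries $6,-3,-3,6$ is positive definite, so such vectors exist. Here $c_i=1$, $\alpha_i=\eta_i/2$, and the metric is
$$g=g_{FS}^{(1)}+g_{FS}^{(2)}+\tfrac32\big(\eta_1^2-\eta_1\eta_2+\eta_2^2\big),\qquad \mathrm{Ric}(g_{FS})=6g_{FS},\quad d\eta_i=2\omega^{(i)}_{FS}.$$

**Theorem D.** In the family of Section 3 with parameters $n_i\ge1$, $k_i>0$ and $v_1,v_2\in\mathbb R^2$ linearly independent: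

* $\mathrm{Ric}^{b(1)}=\mathrm{Ric}^{b(3)}=0$ iff $|v_i|^2=k_i$ for $i=1,2$, $(n_1-1)k_1=-n_2\langle v_1,v_2\rangle$ and $(n_2-1)k_2=-n_1\langle v_1,v_2\rangle$;
* $R^b=0$ iff $n_1=n_2=1$, $|v_i|^2=k_i$ and $\langle v_1,v_2\rangle=0$;
* the first set of conditions is solvable iff $n_1=n_2=1$ (then $R^b=0$) or $n_1,n_2\ge2$ (then $R^b\ne0$). In the second case $(k_1,k_2,\langle v_1,v_2\rangle)$ is unique up to a common positive factor.

**Proof of Theorem D, first bullet.** This is bookkeeping. By (7), $\mathrm{Ric}^{b(3)}=0$ iff $|v_i|^2=k_i$. Given this, the coefficient of $\omega_1$ in (6) is $-k_1+n_1k_1+n_2\langle v_1,v_2\rangle$, and that of $\omega_2$ is $-k_2+n_2k_2+n_1\langle v_1,v_2\rangle$.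

**Proof of Theorem D, second bullet.** We test (5) on the mixed block. If $R^b=0$, take $X,Y\in TB_1$ and let (5) act on $TB_2$: only $\langle v_1,v_2\rangle\omega_1(X,Y)J_2$ survives, so $\langle v_1,v_2\rangle=0$. Both Ricci curvatures vanish, so the first bullet gives $|v_i|^2=k_i$ and $(n_i-1)k_i=0$, that is, $n_i=1$. Conversely, let $n_i=1$. Then $R^{B_i}$ is a multiple of $\omega_i\otimes J_i$, and comparing $\mathrm{tr}_{T^{1,0}}R^{B_i}=-\sqrt{-1}k_i\omega_i$ with $\mathrm{tr}_{T^{1,0}}J_i=\sqrt{-1}$ gives $R^{B_i}=-k_i\,\omega_i\otimes J_i$. With $|v_i|^2=k_i$ and $\langle v_1,v_2\rangle=0$, (5) gives $R^b=0$.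

**Proof of Theorem D, third bullet.** We solve the conditions. If some $n_i=1$, its equation gives $\langle v_1,v_2\rangle=0$, and then the other equation forces the other $n_j=1$. Conversely, for $n_1=n_2=1$, orthogonal $v_i$ with $|v_i|^2=k_i$ solve everything, and $R^b=0$ for every solution by the second bullet. Let now $n_1,n_2\ge2$. Then $-\langle v_1,v_2\rangle$ is positive, and it determines $k_1$ and $k_2$. Normalizing it to $\frac1{n_1n_2}$,
$$|v_i|^2=k_i=\frac1{n_i(n_i-1)},\qquad\langle v_1,v_2\rangle=-\frac1{n_1n_2}. \tag{8}$$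
This is uniqueness up to a common positive factor. The values (8) satisfy the conditions, since $(n_1-1)k_1=\frac1{n_1}=n_2\cdot\frac1{n_1n_2}$ and symmetrically. They are realized by linearly independent vectors, since
$$\langle v_1,v_2\rangle^2=\frac1{n_1^2n_2^2}<\frac1{n_1(n_1-1)\,n_2(n_2-1)}=|v_1|^2|v_2|^2 .$$
Finally $\langle v_1,v_2\rangle\ne0$, so the mixed block $\langle v_1,v_2\rangle\,\omega_1\otimes J_2$ of (5) is nonzero and $R^b\ne0$. $\square$

**Proof of Theorem A.** Take the parameters (8). The manifold $S^{2n_1+1}\times S^{2n_2+1}$ is compact and simply connected. The group $SU(n_1+1)\times SU(n_2+1)$ acts transitively and preserves $\alpha_i$, $g_i$, $J_i$, and also the $\xi_a$, since its action commutes with the circle actions; so it preserves $(g,J)$. By Section 3 the structure is BAS, and by Theorem D it has $\mathrm{Ric}^{b(1)}=\mathrm{Ric}^{b(3)}=0$ and $R^b\neq0$. For $n\ge5$, $n_1=2$ and $n_2=n-3\ge2$ are allowed. $\square$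

**Remark (the shape of the curvature).** Write $R^{B_i}=R^0_i-\frac{k_i}{n_i}\omega_i\otimes J_i$, where $R_i^0(X,Y)$ is the trace-free part of $R^{B_i}(X,Y)$ on $T^{1,0}B_i$; the coefficient is right because $\mathrm{tr}\,R^{B_i}=-\sqrt{-1}k_i\omega_i$ and $\mathrm{tr}\,J_i=\sqrt{-1}n_i$. With (8), $k_i-\frac{k_i}{n_i}=\frac1{n_i^2}$, so (5) becomes
$$R^b=R^0_1+R^0_2+\Big(\frac{\omega_1}{n_1}-\frac{\omega_2}{n_2}\Big)\otimes\Big(\frac{J_1}{n_1}-\frac{J_2}{n_2}\Big).$$
Every endomorphism here is trace-free on $T^{1,0}$, which is the vanishing of the first Ricci. In the third Ricci, $R_i^0$ contributes $k_i-\frac{k_i}{n_i}=\frac1{n_i^2}$ times $g_i$, and the last term contributes $-\frac1{n_i^2}g_i$. The two cancel.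

## 5. The Lie algebra spanned by the curvature at a point

We turn to Theorems B and C. Let $(M^n,g)$ be BAS, $D=\nabla^b$, $R=R^b$, fix a point $p$, and put $\mathfrak m=T_pM$. Write $\mathfrak S_{XYZ}$ for the cyclic sum.

**Step 1 (Bianchi and pair symmetry).** This step shows that $R$ has the pair symmetry of a Riemannian curvature tensor, although $D$ has torsion.

Since $DT=0$, the first Bianchi identity (Kobayashi–Nomizu I, Thm. III.5.3) reads $\mathfrak S_{XYZ}R(X,Y)Z=\mathfrak S_{XYZ}T(T(X,Y),Z)$. As $T$ is a $3$-form, $g(T(T(X,Y),Z),W)=T(Z,W,T(X,Y))=\langle T(X,Y),T(Z,W)\rangle$. So $\mathfrak S_{XYZ}R(X,Y,Z,W)=\sigma(X,Y,Z,W)$ with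
$$\sigma(X,Y,Z,W)=\langle T(X,Y),T(Z,W)\rangle+\langle T(Y,Z),T(X,W)\rangle+\langle T(Z,X),T(Y,W)\rangle. \tag{9}$$
Exchanging $X,Y$ changes the sign of the first term and exchanges the other two up to sign $-1$. Exchanging $Y,Z$ changes the sign of the second and exchanges the first and third up to sign $-1$. Exchanging $Z,W$ changes the sign of the first and turns the second, $\langle T(Y,Z),T(X,W)\rangle$, into $\langle T(Y,W),T(X,Z)\rangle=-\langle T(Z,X),T(Y,W)\rangle$, and likewise the third into minus the second. So $\sigma$ is a $4$-form.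

Write $b(X,Y,Z;W)=\mathfrak S_{XYZ}R(X,Y,Z,W)$ and expand $b(X,Y,Z;W)+b(Y,Z,W;X)+b(Z,W,X;Y)+b(W,X,Y;Z)$ into twelve terms. By skewness in each pair, $R(X,Y,Z,W)$ cancels $R(X,Y,W,Z)$, and similarly the terms whose first pair is $\{Y,Z\}$, $\{Z,W\}$ or $\{W,X\}$ cancel. What remains is
$$R(Z,X,Y,W)+R(X,Z,W,Y)+R(W,Y,Z,X)+R(Y,W,X,Z)=2R(Z,X,Y,W)-2R(Y,W,Z,X).$$
On the other hand the sum is $\sigma(X,Y,Z,W)+\sigma(Y,Z,W,X)+\sigma(Z,W,X,Y)+\sigma(W,X,Y,Z)=\sigma-\sigma+\sigma-\sigma=0$, because a cyclic shift of four letters is odd. Hence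
$$R(X,Y,Z,W)=R(Z,W,X,Y). \tag{10}$$
Since $R(X,Y)$ commutes with $J$, $R(X,Y,Z,W)=0$ when $Z,W$ are both of type $(1,0)$, and by (10) also when $X,Y$ are both of type $(1,0)$. Also by (10), $\mathrm{Ric}^{b(1)}=\mathrm{Ric}^{b(2)}$.

**Step 2 (a Lie algebra $\mathfrak h$).** This step makes the curvature endomorphisms into a Lie algebra.

Let $\mathfrak h=\mathrm{span}\{R(X,Y):X,Y\in\mathfrak m\}\subset\mathfrak u(\mathfrak m,J)\subset\mathfrak{so}(\mathfrak m)$. The curvature annihilates parallel tensors, so $DR=0$ gives $R(X,Y)\cdot R=0$, that is,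
$$[A,R(Z,W)]=R(AZ,W)+R(Z,AW)\qquad(A\in\mathfrak h). \tag{11}$$
The right side lies in $\mathfrak h$, so $\mathfrak h$ is closed under brackets. Each $A\in\mathfrak h$, extended complex-linearly, preserves $T^{1,0}$ and is skew-Hermitian there; if it vanishes on $T^{1,0}$, then by conjugation $A=0$.

**Step 3 (diagonalizing $R$).** This step writes $R$ as a signed sum of squares.

Put $\omega_A(X,Y)=g(AX,Y)$ for $A\in\mathfrak h$. The form $-\mathrm{tr}(AB)$ on $\mathfrak h$ is a positive definite, ad-invariant inner product. Let $B_a$ be an orthonormal basis and write $R(X,Y)=\sum_a\phi_a(X,Y)B_a$ with $2$-forms $\phi_a$. By (10), $\sum_a\phi_a\otimes\omega_{B_a}=\sum_a\omega_{B_a}\otimes\phi_a$. The $\omega_{B_a}$ are linearly independent, so this forces $\phi_a=\sum_br_{ab}\omega_{B_b}$ with $r$ symmetric. Diagonalizing $r$ by an orthogonal matrix yields an orthonormal basis $A_a$ of $\mathfrak h$ with, for $\omega_a=\omega_{A_a}$,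
$$R=\sum_a\mu_a\,\omega_a\otimes\omega_a,\qquad R(X,Y)=\sum_a\mu_a\,\omega_a(X,Y)A_a,\qquad\mu_a\in\mathbb R\setminus\{0\}. \tag{12}$$
No $\mu_a$ is zero because the $R(X,Y)$ span $\mathfrak h$.

**Step 4 (positive and negative ideals).** This step splits $\mathfrak h$ according to the sign of $\mu_a$.

Let $\rho:\mathfrak h\to\mathfrak h$, $\rho(A_a)=\mu_aA_a$, and $q(X,Y)=\sum_a\omega_a(X,Y)A_a$, so $R=\rho\circ q$. By orthonormality $-\mathrm{tr}(B\,q(X,Y))=\omega_B(X,Y)$ for all $B\in\mathfrak h$. The map $q$ is equivariant: for $A,B\in\mathfrak h$,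
$$-\mathrm{tr}\big(B[A,q(X,Y)]\big)=-\mathrm{tr}\big([B,A]\,q(X,Y)\big)=\omega_{[B,A]}(X,Y)=g(BAX,Y)+g(BX,AY)=\omega_B(AX,Y)+\omega_B(X,AY),$$
so $[A,q(X,Y)]=q(AX,Y)+q(X,AY)$. Now (11) reads $[A,\rho\,q(X,Y)]=\rho[A,q(X,Y)]$. Since the values of $q$ span $\mathfrak h$ (the $\omega_a$ are independent), $\rho$ commutes with $\mathrm{ad}\,\mathfrak h$. So the eigenspaces of $\rho$ are ideals, and different eigenspaces commute, their bracket lying in their intersection. Let $\mathfrak h_+$, $\mathfrak h_-$ be the spans of the $A_a$ with $\mu_a>0$, $\mu_a<0$. Then $\mathfrak h=\mathfrak h_+\oplus\mathfrak h_-$ is a sum of commuting ideals.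

**Step 5 (Ricci curvatures in terms of $\mathfrak h$).** This step translates the hypotheses.

On $T^{1,0}$, $A_aX=\sum_ig(A_aX,\bar e_i)e_i$. Hence (12) gives $\sum_iR(X,\bar e_i,e_i,\bar Y)=\sum_a\mu_a\sum_ig(A_aX,\bar e_i)\,g(A_ae_i,\bar Y)$, that is,
$$\mathrm{Ric}^{b(3)}(X,\bar Y)=g\Big(\sum_a\mu_aA_a^2X,\bar Y\Big),\qquad\mathrm{Ric}^{b(1)}=\sum_a\mu_a\,\mathrm{tr}_{T^{1,0}}(A_a)\,\omega_a. \tag{13}$$
So $\mathrm{Ric}^{b(3)}=0$ iff $\sum_a\mu_aA_a^2=0$ on $T^{1,0}$, equivalently (by conjugation) on $\mathfrak m$. And, the $\omega_a$ being independent and the $\mu_a$ nonzero, $\mathrm{Ric}^{b(1)}=0$ iff $\mathrm{tr}_{T^{1,0}}A=0$ for all $A\in\mathfrak h$. (The $\omega_a$ are of type $(1,1)$, so it does not matter whether the first Ricci is viewed as a $2$-form or as its $(1,1)$-part.)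

## 6. Killing forms, vanishing $\sigma$, and the pluriclosed and semidefinite cases

For a Riemannian symmetric space one puts a Lie bracket on $\mathfrak h\oplus\mathfrak m$ and reads the Ricci curvature off the Killing form. The following lemma carries this out here when $\sigma=0$.

**Lemma 1.** If $\mathrm{Ric}^{b(3)}=0$ and $\sigma=0$ at $p$, then $R=0$ at $p$.

**Proof, Step 1 (a Lie algebra).** We construct the bracket. By Step 1 of Section 5, $\sigma=0$ means $\mathfrak S\,R(X,Y)Z=0$. On $\mathfrak g=\mathfrak h\oplus\mathfrak m$ let $[A,B]$ be the commutator, $[A,X]=AX$, $[X,Y]=-R(X,Y)$. The Jacobi identity for $(A,B,C)$ and $(A,B,X)$ is clear. For $(A,X,Y)$ it says $-[A,R(X,Y)]=-R(AX,Y)-R(X,AY)$, which is (11). For $(X,Y,Z)$ it says $\mathfrak S\,R(X,Y)Z=0$. So $\mathfrak g$ is a Lie algebra. Let $K$ be its Killing form.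

**Proof, Step 2 ($K$ vanishes on $\mathfrak m$).** Here the third Ricci enters. For $X\in\mathfrak m$, $\mathrm{ad}_X$ maps $\mathfrak m\to\mathfrak h$ by $P:Y\mapsto-R(X,Y)$ and $\mathfrak h\to\mathfrak m$ by $Q:A\mapsto-AX$. So $(\mathrm{ad}_X)^2$ on $\mathfrak m$ is $QP:Y\mapsto R(X,Y)X$, with trace, over an orthonormal basis $e$ of $\mathfrak m$,
$$\sum_eg(R(X,e)X,e)=\sum_a\mu_a\sum_eg(A_aX,e)^2=\sum_a\mu_a|A_aX|^2=-\sum_a\mu_a\,g(A_a^2X,X)=0 .$$
On $\mathfrak h$ it is $PQ$, and $\mathrm{tr}(PQ)=\mathrm{tr}(QP)=0$. So $K(X,X)=0$ for all $X\in\mathfrak m$, and by polarization $K(\mathfrak m,\mathfrak m)=0$.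

**Proof, Step 3 ($K$ vanishes on $\mathfrak h$, so $\mathfrak h=0$).** We transfer the vanishing to $\mathfrak h$, where $K$ is definite. Since $\mathfrak h=[\mathfrak m,\mathfrak m]$ and $K([X,Y],A)=K(X,[Y,A])$ with $[Y,A]=-AY\in\mathfrak m$, we get $K|_{\mathfrak h}=0$. But for $A\in\mathfrak h$
$$K(A,A)=\mathrm{tr}_{\mathfrak h}(\mathrm{ad}_A)^2+\mathrm{tr}_{\mathfrak m}A^2\le\mathrm{tr}_{\mathfrak m}A^2,$$
because $\mathrm{ad}_A$ is skew for the inner product $-\mathrm{tr}(AB)$ on $\mathfrak h$. The right side is negative unless $A=0$. Hence $\mathfrak h=0$ and $R=0$. $\square$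

**Where this stops without $\sigma=0$.** The Jacobi identity for three vectors of $\mathfrak m$ fails precisely by $\sigma$. One can repair it with $[X,Y]=-T(X,Y)-R(X,Y)$: the cyclic sum of $[[X,Y],Z]$ is then $\mathfrak S\big(T(T(X,Y),Z)-R(X,Y)Z\big)+\mathfrak S\,R(T(X,Y),Z)$, where the first part vanishes by the first Bianchi identity and the second by the second Bianchi identity with $DR=0$; the identity for $(A,X,Y)$ uses (11) and $A\cdot T=0$. But now $\mathrm{ad}_X$ has the skew component $-T(X,\cdot)$ on $\mathfrak m$, and the computation of Step 2 gives $K(X,X)=-\sum_e|T(X,e)|^2$ when $\mathrm{Ric}^{b(3)}=0$. So Step 2 breaks, and $\mathfrak h=[\mathfrak m,\mathfrak m]$ used in Step 3 is lost as well. This is not a defect of technique. For the metrics of Theorem A and $X,Y\in TB_1$, $Z,W\in TB_2$, the mixed torsions $T(Y,Z)$ and $T(Z,X)$ vanish, so $\sigma(X,Y,Z,W)=\sum_aF^a(X,Y)F^a(Z,W)=\langle v_1,v_2\rangle\,\omega_1(X,Y)\,\omega_2(Z,W)$, which is not identically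 zero.

**Proof of Theorem C, pluriclosed case.** We show that pluriclosed means $\sigma=0$. Recall that $g$ is pluriclosed if $\partial\bar\partial\omega=0$ for $\omega(X,Y)=g(JX,Y)$. If $\psi$ is a $D$-parallel form, then substituting $[X,Y]=D_XY-D_YX-T(X,Y)$ in the formula for $d\psi$ leaves only the torsion terms:
$$d\psi(X_0,\dots,X_q)=-\sum_{i<j}(-1)^{i+j}\psi\big(T(X_i,X_j),\dots,\widehat{X_i},\dots,\widehat{X_j},\dots\big). \tag{14}$$
For $\psi=T$, each term is $T(T(X_i,X_j),X_k,X_l)=\langle T(X_i,X_j),T(X_k,X_l)\rangle$ with $k<l$ the remaining indices. Complementary pairs contribute equally, and the pairs $\{01,23\}$, $\{02,13\}$, $\{03,12\}$ carry signs $+,-,+$. Comparing with (9), $dT=2\sigma$.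

It remains to relate $T$ to $\omega$: the Bismut torsion form equals $\pm d^c\omega$ (Bismut, Math. Ann. 284 (1989); Gauduchon, Boll. UMI 11-B (1997)). In our conventions this can be checked from (14) with $\psi=\omega$. Since $\omega(T(X,Y),Z)=g(JT(X,Y),Z)=-T(X,Y,JZ)$,
$$d\omega(X,Y,Z)=-\big(T(JX,Y,Z)+T(X,JY,Z)+T(X,Y,JZ)\big).$$
As $T$ has only $(2,1)$- and $(1,2)$-parts, this reads $\partial\omega=-\sqrt{-1}\,T^{2,1}$ and $\bar\partial\omega=\sqrt{-1}\,T^{1,2}$. So $T=\sqrt{-1}(\partial-\bar\partial)\omega$ and $dT=-2\sqrt{-1}\,\partial\bar\partial\omega$. Hence $\partial\bar\partial\omega=0$ iff $dT=0$ iff $\sigma=0$, and Lemma 1, applied at every point, gives $R^b=0$.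

**Proof of Theorem C, semidefinite case.** By (12) the curvature operator is the quadratic form $\beta\mapsto\sum_a\mu_a\,\omega_a(\beta)^2$ on $\Lambda^2\mathfrak m$. The $\omega_a$ are independent, so semidefiniteness means that all $\mu_a$ have the same sign. By (13), $0=-\sum_a\mu_a\,g(A_a^2X,X)=\sum_a\mu_a|A_aX|^2$ for all $X\in\mathfrak m$. Hence all $A_a=0$; as they form a basis of $\mathfrak h$, $\mathfrak h=0$ and $R=0$. $\square$

## 7. The parallel vector $\tau$ and a trace identity for the torsion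

For Theorem B we need a substitute for $\sigma=0$. The two Ricci conditions control only the full trace of $\sigma$. That suffices for the following.

**Lemma 2.** Let $\tau=\sum_iT(e_i,\bar e_i)$. It is frame-independent, $\bar\tau=-\tau$, and $R(X,Y)\tau=0$. If $\mathrm{Ric}^{b(1)}=\mathrm{Ric}^{b(3)}=0$, then $\sum_{i,j}|T(e_i,e_j)|^2=|\tau|^2$.

In Section 1: $\tau=T(e,\bar e)+T(f,\bar f)=\sqrt{-1}\,T(x_1,x_2)=\sqrt{-1}\,v\,\xi$, so $|\tau|^2=v^2$. And $T(f,e)=\frac12\big(vx_2+\sqrt{-1}\,vx_1\big)=\frac{\sqrt{-1}\,v}{\sqrt2}e$ has norm squared $v^2/2$, counted twice. The identity holds there for all $v$; the proof uses only $\mathrm{Ric}^{b(1)}=\mathrm{Ric}^{b(3)}$.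

**Proof, Step 1 (properties of $\tau$).** We show that $\tau$ is a parallel vector. If $e_i'=\sum_jU_{ij}e_j$ with $U$ unitary, then $\sum_iT(e_i',\bar e_i')=\sum_{i,j,k}U_{ij}\overline{U_{ik}}\,T(e_j,\bar e_k)=\tau$. Also $\bar\tau=\sum_iT(\bar e_i,e_i)=-\tau$. Along any curve a unitary frame can be transported $D$-parallel, because $D$ preserves $g$ and $J$; with $DT=0$ this shows $D\tau=0$. Hence $R(X,Y)\tau=0$.

**Proof, Step 2 (the trace of $\sigma$).** We express $\mathrm{Ric}^{b(1)}-\mathrm{Ric}^{b(3)}$ through $\sigma$. By Step 1 of Section 5,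
$$R(X,\bar Y,e_i,\bar e_i)+R(\bar Y,e_i,X,\bar e_i)+R(e_i,X,\bar Y,\bar e_i)=\sigma(X,\bar Y,e_i,\bar e_i).$$
The last term on the left is zero, its first pair being of type $(1,0),(1,0)$. The middle term is $-R(e_i,\bar Y,X,\bar e_i)=-R(X,\bar e_i,e_i,\bar Y)$ by (10). Summing over $i$,
$$\mathrm{Ric}^{b(1)}(X,\bar Y)-\mathrm{Ric}^{b(3)}(X,\bar Y)=\sum_i\sigma(X,\bar Y,e_i,\bar e_i).$$
Under the hypothesis this vanishes; hence $\sum_{i,j}\sigma(e_j,\bar e_j,e_i,\bar e_i)=0$.

**Proof, Step 3 (evaluating the three terms).** We compute this double sum from (9).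

* The first term is $\langle\tau,\tau\rangle=-\langle\tau,\bar\tau\rangle=-|\tau|^2$.
* The second is $\sum\langle T(\bar e_j,e_i),T(e_j,\bar e_i)\rangle$. Since $T(\bar e_j,e_i)=-T(e_i,\bar e_j)$ and $T(e_j,\bar e_i)=-\overline{T(e_i,\bar e_j)}$, it equals $\sum|T(e_i,\bar e_j)|^2$.
* The third is $\sum\langle T(e_i,e_j),T(\bar e_j,\bar e_i)\rangle=-\sum|T(e_i,e_j)|^2$.

By Step 3 of Section 3, $T(e_i,e_j,e_k)=0$. Put $t_{ij\bar k}=T(e_i,e_j,\bar e_k)$ and $S=\sum_{i,j,k}|t_{ij\bar k}|^2$. Then $T(e_i,e_j)=\sum_kt_{ij\bar k}e_k$, so $\sum|T(e_i,e_j)|^2=S$. The components of $T(e_i,\bar e_j)$ are $T(e_i,\bar e_j,e_k)=-t_{ik\bar j}$ and $T(e_i,\bar e_j,\bar e_k)=T(\bar e_j,\bar e_k,e_i)=\overline{t_{jk\bar i}}$, so $\sum|T(e_i,\bar e_j)|^2=\sum_{i,j,k}\big(|t_{ik\bar j}|^2+|t_{jk\bar i}|^2\big)=2S$. Altogether $-|\tau|^2+2S-S=0$, that is, $S=|\tau|^2$. $\square$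

## 8. Complex dimension at most four

**Proof of Theorem B.** Let $n\le4$, $\mathrm{Ric}^{b(1)}=\mathrm{Ric}^{b(3)}=0$, and suppose $R\ne0$ at $p$, so $\mathfrak h\ne0$.

**Step 1 (a direction killed by $\mathfrak h$).** This step removes one dimension. If $\tau=0$, Lemma 2 gives $S=0$; together with $T(e_i,e_j,e_k)=0$ and conjugation, all components of $T$ vanish. Then $\sigma=0$, and Lemma 1 gives $R=0$, a contradiction. So $\tau\ne0$. Since $\bar\tau=-\tau$, the $(0,1)$-part of $\tau$ is $-\overline{\tau^{1,0}}$, so $\tau^{1,0}\ne0$. As $\mathfrak h$ kills $\tau$ and commutes with $J$, it kills $\tau^{1,0}$.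

**Step 2 (both signs act, with the same kernel).** This step turns $\mathrm{Ric}^{b(3)}=0$ into a balance between $\mathfrak h_+$ and $\mathfrak h_-$. On $T^{1,0}$ put
$$C_+=-\sum_{\mu_a>0}|\mu_a|A_a^2,\qquad C_-=-\sum_{\mu_a<0}|\mu_a|A_a^2 .$$
The $A_a$ are skew-Hermitian, so $g(C_\pm X,\bar X)=\sum|\mu_a||A_aX|^2\ge0$, and $\ker C_\pm$ is the common kernel of $\mathfrak h_\pm$. By (13), $\mathrm{Ric}^{b(3)}=0$ says $C_+=C_-$. So $\mathfrak h_+$ and $\mathfrak h_-$ have the same common kernel $E_0\ni\tau^{1,0}$. One of $\mathfrak h_\pm$ is nonzero and acts faithfully on $T^{1,0}$, so $C_+=C_-\ne0$, and both $\mathfrak h_\pm\neq0$.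

Let $E=E_0^\perp\subset T^{1,0}$ and $r=\dim_{\mathbb C}E\le n-1\le3$. The algebra $\mathfrak h$ is skew-Hermitian and kills $E_0$, so it preserves $E$ and acts faithfully on it. By $\mathrm{Ric}^{b(1)}=0$ and (13), $\mathfrak h\subset\mathfrak{su}(E)$. Neither $\mathfrak h_+$ nor $\mathfrak h_-$ kills a nonzero vector of $E$. Decompose $E=\bigoplus_sE_s$ orthogonally into $\mathfrak h$-irreducibles.

**Step 3 (all $\dim E_s=1$ is impossible).** In this case $\mathfrak h$ is diagonal and we count. It consists of traceless diagonal matrices, so $\dim\mathfrak h\le r-1\le2$, and since $\mathfrak h_\pm\ne0$ each is a line: $\mathfrak h_\pm=\mathbb RA_\pm$ with $A_\pm$ the corresponding basis elements of (12),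
$$A_+=\sqrt{-1}\,\mathrm{diag}(a_s),\qquad A_-=\sqrt{-1}\,\mathrm{diag}(b_s).$$
With $\mu_\pm$ the corresponding eigenvalues, $C_+=C_-$ reads $\mu_+a_s^2=|\mu_-|b_s^2$, so $b_s=\epsilon_sc\,a_s$ with $c=\sqrt{\mu_+/|\mu_-|}>0$ and $\epsilon_s=\pm1$. All $a_s\neq0$ by Step 2. Tracelessness gives $\sum_sa_s=0=\sum_s\epsilon_sa_s$, hence
$$\sum_{\epsilon_s=1}a_s=\sum_{\epsilon_s=-1}a_s=0 .$$
Both index sets are nonempty, since otherwise $A_-=\pm cA_+$. A nonempty set of nonzero numbers with sum zero has at least two elements. So $r\ge4$, a contradiction.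

**Step 4 (some $\dim E_s\ge2$ is impossible).** Here we use that $\mathfrak h_+$ and $\mathfrak h_-$ commute. Let $E_1$ have dimension $2$ or $3$. The $\mathfrak h_+$-isotypic components of $E_1$ are preserved by $\mathfrak h_+$ and by $\mathfrak h_-$, hence by $\mathfrak h$, and $E_1$ is $\mathfrak h$-irreducible. So $E_1$ is $\mathfrak h_+$-isotypic, $E_1\cong P\otimes\mathbb C^l$ with $P$ an irreducible $\mathfrak h_+$-module. As $\dim E_1=l\dim P$ is prime, there are two possibilities. If $l=1$, then $\mathfrak h_+$ is irreducible on $E_1$, and $\mathfrak h_-$ acts by scalars by Schur's lemma. If $\dim P=1$, then $\mathfrak h_+$ acts by scalars, and $\mathfrak h_-$ is irreducible because $\mathfrak h$ is. Everything in Step 2 is symmetric in $\pm$, so assume the first.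

*Case $E=E_1$.* Then $\mathfrak h_-$ consists of traceless scalars, so $\mathfrak h_-=0$, contradicting Step 2.

*Case $E\ne E_1$.* Then $r=3$ and $E=E_1\oplus E_2$ with dimensions $2$ and $1$, and
$$\mathfrak h\subset\mathfrak s(\mathfrak u(2)\oplus\mathfrak u(1))=\mathfrak{su}(2)\oplus\mathbb RZ,\qquad Z=\sqrt{-1}\,\mathrm{diag}(1,1,-2).$$
Since $\mathfrak h_-\neq0$ acts by scalars on $E_1$ and on the line $E_2$, $\mathfrak h_-=\mathbb RZ$. Since $\mathfrak h_+$ is irreducible on $E_1$ and $Z$ is scalar there, the projection of $\mathfrak h_+$ to $\mathfrak{su}(2)$ is irreducible on $E_1$. A proper subalgebra of $\mathfrak{su}(2)\cong(\mathbb R^3,\times)$ has dimension at most one, because $x\times y$ leaves the plane spanned by independent $x,y$; and a subalgebra of dimension at most one has an eigenvector in $E_1$, so it is reducible. Hence the projection is onto. As $Z$ is central, $[\mathfrak h_+,\mathfrak h_+]=[\mathfrak{su}(2),\mathfrak{su}(2)]=\mathfrak{su}(2)$, so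 $\mathfrak{su}(2)\subset\mathfrak h_+$. Since $\mathfrak h_+\cap\mathbb RZ=\mathfrak h_+\cap\mathfrak h_-=0$, $\mathfrak h_+=\mathfrak{su}(2)$. But this kills $E_2$, contradicting Step 2.

Both alternatives are impossible, so $R=0$ at every point. $\square$

**Remark (how $S^5\times S^5$ escapes).** For the metrics of Theorem A, $\mathfrak h$ kills $V^{1,0}$. By (5), $R^b(X,J_1X)$ with $0\ne X\in TB_1$ acts on $TB_2$ as the nonzero multiple $\langle v_1,v_2\rangle\,\omega_1(X,J_1X)$ of $J_2$, and symmetrically with the factors exchanged, so $\mathfrak h$ kills nothing else in $T^{1,0}$. Thus $E_0=V^{1,0}$ and $r=n_1+n_2=n-1$. On $S^5\times S^5$ this is $r=4$, the first value not excluded by the bound $r\le3$ used above. There the term $\big(\frac{\omega_1}2-\frac{\omega_2}2\big)\otimes\big(\frac{J_1}2-\frac{J_2}2\big)$ of the remark in Section 4 is a trace-free scalar on each of two planes, and it balances the trace-free parts of the two Fubini–Study curvatures.
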